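# Lines on the Weddle surface of six points in $\mathbb P^3$

We work over $\mathbb C$ throughout.

## Six points on a twisted cubic

**Definition (linear general position).** A set $Z$ of six points in $\mathbb P^3$ is in linear general position (LGP) if no four of its points are coplanar.

In particular no three points of such a $Z$ are collinear, since three collinear points and any fourth one are coplanar. The four coordinate points together with $(1:1:1:1)$ and $(1:1:0:0)$ are not in LGP, because the plane $x_3=0$ contains four of them. To produce sets that are in LGP we use the following curve.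

**Definition (twisted cubic, chord, tangent).** A twisted cubic is a curve projectively equivalent to the image $\Gamma$ of
$$\gamma:\mathbb P^1\to\mathbb P^3,\qquad \gamma(x)=(1:x:x^2:x^3),\quad \gamma(\infty)=(0:0:0:1).$$
A chord of $\Gamma$ is a line $\langle\gamma(s),\gamma(t)\rangle$ with $s\neq t$; the tangent at $\gamma(s)$ is the limit of these chords for $t\to s$.

The plane $\sum a_ix_i=0$ meets $\Gamma$ at the zeros of the cubic $\sum a_ix^i$, so it meets $\Gamma$ in at most three points. Hence no four points of $\Gamma$ are coplanar and no three are collinear, and any six points of $\Gamma$ are in LGP. For example, the chord through $\gamma(0)$ and $\gamma(\infty)$ is $x_1=x_2=0$, and the tangent at $\gamma(0)$ is $x_2=x_3=0$.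

We use one consequence many times: **a point off $\Gamma$ lies on at most one chord.** Two distinct chords through $P\notin\Gamma$ cannot share an endpoint, since they would then have two common points. They cannot have four distinct endpoints either, since two meeting lines span a plane, and that plane would contain four points of $\Gamma$.

Conversely, six points in LGP always lie on a unique twisted cubic (Castelnuovo; e.g. Harris, *Algebraic Geometry: A First Course*, Thm 1.18). So we may choose coordinates in which $Z=\gamma(S)$, where $S=\gamma^{-1}(Z)$ is a set of six distinct points of $\mathbb P^1$.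

**Running example (the hexagon).** Let $S=\mu_6$ be the set of sixth roots of unity and $Z=\gamma(\mu_6)$.

## Quadrics singular at a point, and the Weddle surface

A quadric $Q(X)=B(X,X)$, with $B$ a nonzero symmetric bilinear form on $\mathbb C^4$, is singular at $P$ exactly when $B(P,\cdot)=0$. Then $B$ descends to $\mathbb C^4/P$, so the quadric is the cone with vertex $P$ over a conic, possibly degenerate. For instance $x_0x_2-x_1^2$ is singular exactly at $(0:0:0:1)$, and $x_0x_3$ is singular along the whole line $x_0=x_3=0$.

**Definition (Weddle surface).** For $Z$ in LGP, $\mathcal W=\mathcal W(Z)$ is the locus of vertices of quadric cones through $Z$, that is, the set of $P\in\mathbb P^3$ at which some nonzero quadric through $Z$ is singular.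

If $P\notin Z$, then quadrics through $Z$ singular at $P$ correspond to plane conics through the projection of $Z$ from $P$. So $P\in\mathcal W$ exactly when the projection of $Z$ from $P$ lies on a conic.

The quadrics through $Z$ form a space of dimension $4$ (proved below); let $Q_1,\dots,Q_4$ be a basis. A nonzero combination $\sum a_iQ_i$ singular at $P$ exists iff the gradients $\nabla Q_i(P)$ are dependent. So $\mathcal W$ is the zero set of the determinant of the $4\times4$ matrix of the $\partial Q_i/\partial x_j$, whose entries are linear forms. It is therefore closed, and it is a quartic surface once we know that the determinant is not identically zero. That it is a quartic is classical (Weddle, Cayley), and we will see it again below.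

**Example (the hexagon).** The quadrics $x_0x_2-x_1^2$, $x_1x_3-x_2^2$, $x_0x_3-x_1x_2$ contain $\Gamma$, and $x_3^2-x_0^2$ restricts on $\Gamma$ to $x^6-1$. After halving the last row, the determinant is
$$\det\begin{pmatrix} x_2&-2x_1&x_0&0\\ 0&x_3&-2x_2&x_1\\ x_3&-x_2&-x_1&x_0\\ -x_0&0&0&x_3\end{pmatrix}.$$
Expanding along the last row gives $x_0(3x_0x_1x_2-2x_1^3-x_0^2x_3)+x_3(3x_1x_2x_3-2x_2^3-x_0x_3^2)$, so the surface is
$$3x_0^2x_1x_2-2x_0x_1^3-x_0^3x_3+3x_1x_2x_3^2-2x_2^3x_3-x_0x_3^3=0. \tag{1}$$

**Definition (line of $\mathcal W$).** A line of $\mathcal W(Z)$ is a line $L\subset\mathbb P^3$ with $L\subseteq\mathcal W(Z)$. For example, every monomial of (1) contains $x_0$ or $x_3$, so $x_0=x_3=0$ is a line of the hexagonal Weddle surface.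

With these definitions we can ask: **how many lines can $\mathcal W(Z)$ contain, as $Z$ varies over all sets of six points in LGP?** The paper of Luca Chiantini, Łucja Farnik, Giuseppe Favacchio, Brian Harbourne, Juan Migliore, Tomasz Szemberg and Justyna Szpond, "Weddle schemes", arXiv:2606.25060 (2026), is the source of the following form of the question: prove or disprove that there are always at most $37$. We shall prove it, and we shall compute the number exactly.

## Twenty-five lines on every Weddle surface

Two kinds of lines can be found by hand.

*Joining lines.* Let $P\notin Z$ lie on the line joining two points of $Z$. These two points have the same projection from $P$, so $Z$ projects to at most five points, and any five points of a plane lie on a conic. Hence $P\in\mathcal W$. As $\mathcal W$ is closed, it contains the $15$ lines joining two points of $Z$. They are distinct, since no three points of $Z$ are collinear.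

*Lines from splittings.* Split $Z$ into two triples. Each spans a plane; the two planes are distinct, and their union is a quadric through $Z$ singular along their common line. There are $10$ splittings, so $10$ such lines. The line $x_0=x_3=0$ of the hexagon is one of them: the triples are $x^3=1$ and $x^3=-1$, in the planes $x_3=x_0$ and $x_3=-x_0$.

The ten lines are disjoint from $\Gamma$, because the two planes meet $\Gamma$ in disjoint triples. They are distinct: if $L$ comes from a splitting and $p\in Z$, then $p\notin L$, and the plane spanned by $L$ and $p$ is the plane of the triple containing $p$. So $L$ determines its splitting. The $15$ joining lines meet $\Gamma$, so we have $25$ distinct lines.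

Is that all? Look at (1) again. Every monomial contains $x_1$ or $x_3$, and every monomial contains $x_0$ or $x_2$. So $x_1=x_3=0$ and $x_0=x_2=0$ lie on the hexagonal Weddle surface. The first meets $\Gamma$ only in $\gamma(0)$ and the second only in $\gamma(\infty)$, and neither point is in $Z$. So these lines are neither joining lines (which contain two points of $Z$) nor splitting lines (which miss $\Gamma$). They are new.

## Two more lines for each free involution of $S$

The new lines come from the symmetry $x\mapsto-x$ of $\mu_6$. An involution, i.e. an element of order $2$ of $PGL_2(\mathbb C)$, is diagonalizable with eigenvalue ratio $-1$. So it is $x\mapsto -x$ in a suitable coordinate and has exactly two fixed points.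

**Definition ($N(S)$).** $N(S)$ is the number of involutions $\sigma\in PGL_2(\mathbb C)$ with $\sigma(S)=S$ and no fixed point in $S$. We call such a $\sigma$ a free involution of $S$.

For $S=\mu_6$, the maps $x\mapsto-x$ (fixed points $0,\infty$) and $x\mapsto-1/x$ (fixed points $\pm i$) are free; $x\mapsto1/x$ is not, since it fixes $\pm1$.

Let $\sigma(x)=-x$ be a free involution of $S$. A change of coordinate on $\mathbb P^1$ acts linearly on binary cubics, hence on $\mathbb P^3$, so we lose no generality. Then $S=\{\pm a_1,\pm a_2,\pm a_3\}$ with $y_i=a_i^2$ finite, nonzero and distinct. Take any $P=(p:0:q:0)$. The matrix with rows $(y_i,y_i^2,y_i^3)$ is invertible (its determinant is $y_1y_2y_3$ times a Vandermonde determinant), so there are $A,B,C$ with $(q-py_i)^2=Ay_i+By_i^2+Cy_i^3$ for $i=1,2,3$. The nonzero quadric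
$$(qx_0-px_2)^2-Ax_1^2-Bx_1x_3-Cx_3^2 \tag{2}$$
takes the value $(q-py)^2-Ay-By^2-Cy^3$ at $\gamma(x)$, where $y=x^2$. So it contains $Z$. It is singular at $P$, because the linear forms $qx_0-px_2$, $x_1$, $x_3$ vanish there. Hence $x_1=x_3=0$ lies on $\mathcal W$. For $P=(0:p:0:q)$ use instead $(qx_1-px_3)^2-Ax_0^2-Bx_0x_2-Cx_2^2$, where $y_i(q-py_i)^2=A+By_i+Cy_i^2$. For the hexagon $y_i^3=1$, and (2) is $(qx_0-px_2)^2+2pq\,x_1^2-p^2x_1x_3-q^2x_3^2$, which restricts on $\Gamma$ to $q^2(1-x^6)$.

So each free involution gives two lines, one through $\gamma(c)$ for each fixed point $c$. The theorem says that nothing else occurs.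

**Theorem 1.** Let $Z$ be six points in LGP in $\mathbb P^3$ and $S=\gamma^{-1}(Z)$. Then $\mathcal W(Z)$ contains exactly $25+2N(S)$ lines:

* the $15$ lines joining two points of $Z$;
* the $10$ lines $\langle p_i,p_j,p_k\rangle\cap\langle p_l,p_m,p_n\rangle$ for the splittings of $Z$ into two triples;
* for each $\sigma$ counted by $N(S)$, two lines $L_{\sigma,c}$, one for each fixed point $c$ of $\sigma$. In coordinates with $\gamma(x)=(1:x:x^2:x^3)$ and $\sigma(x)=-x$, these are $x_1=x_3=0$ (for $c=0$) and $x_0=x_2=0$ (for $c=\infty$).

**Theorem 2.** $N(S)\in\{0,1,2,3,4,6\}$, and all these values occur. $N(S)=6$ iff $S$ is projectively equivalent to $\{0,\infty,1,-1,i,-i\}$.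

**Corollary.** $\mathcal W(Z)$ contains at most $37$ lines. The possible numbers of lines are exactly $25,27,29,31,33,37$. The value $37$ is attained by exactly one $Z$ up to projectivity, namely $(1:0:0:0)$, $(0:0:0:1)$, $(1:\zeta:\zeta^2:\zeta^3)$ with $\zeta^4=1$.

How might one show there are no other lines? The first thing to try is substitution: restrict the quartic to an unknown line and set the resulting binary quartic equal to zero. That is five equations for a line, which depends on four parameters, so counting equations predicts nothing. For one fixed $Z$ it is a finite computation. But $Z$ moves in a three-parameter family (six points of $\mathbb P^1$ modulo $PGL_2$), and we have just seen that symmetry of $S$ produces extra lines; so the solution set of the system jumps inside that family, and solving it for one $Z$ says nothing about the others. The construction (2) does not help either: it starts from a symmetry and cannot exclude a line that has none.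

What gets us past this is a change of coordinates on $\mathbb P^3$. We describe a point by the chord on which it lies, $P=us^3+vt^3$. In these terms membership in $\mathcal W$ will be the equation $u^2f(s)=v^2f(t)$, in which the two ends of the chord are separated. Applied along a line, it says that a certain rational function on $\mathbb P^1$ takes equal values at $s$ and $t$, i.e. descends along a map, and its poles then leave very few possibilities.

## Quadrics through $Z$ as forms in two points of $\mathbb P^1$

**Step 1.** The purpose of this step is to write all quadrics through $Z$ in a form adapted to chords.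

Let $U=\mathbb C^2$, $V=\mathrm{Sym}^3U$, $\mathbb P^3=\mathbb P(V)$, and $\gamma(s)=s^3$ for $s=(s_0,s_1)\in U$, where the affine coordinate is $x=s_1/s_0$. The coordinate $x_i$ is the linear form on $V$ with $x_i(s^3)=s_0^{3-i}s_1^i$. So linear forms on $V$ are the same as binary cubics, through $\ell\mapsto\ell(s^3)$. A form of bidegree $(3,3)$ in $(s,r)$ is a combination of the products $x_i(s^3)x_j(r^3)$. Hence a symmetric bilinear form on $V$ is determined by its values on pairs $(s^3,r^3)$, and every symmetric form of bidegree $(3,3)$ arises this way.

Let $[s,r]=s_0r_1-s_1r_0$. Let $f$ be a binary sextic with zero set $S$, all zeros simple. Let $F$ be its polarization, the symmetric $6$-linear form on $U$ with $F(s,\dots,s)=f(s)$. We write $F(s^ar^b)$ when $s$ is inserted $a$ times and $r$ is inserted $b$ times. For a symmetric bilinear form $q$ on $U$ put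
$$Q_F(s^3,r^3)=F(s^3r^3),\qquad B_q(s^3,r^3)=q(s,r)[s,r]^2. \tag{3}$$
Both are symmetric of bidegree $(3,3)$, so they define symmetric bilinear forms on $V$.

For the hexagon, $f=s_1^6-s_0^6$ and $F(s^3r^3)=s_1^3r_1^3-s_0^3r_0^3$, so $Q_F$ is the quadric $x_3^2-x_0^2$. For $q(s,r)=s_0r_0$ we get $B_q(s^3,r^3)=s_0^3\,r_0r_1^2-2s_0^2s_1\,r_0^2r_1+s_0s_1^2\,r_0^3$, the quadric $2(x_0x_2-x_1^2)$.

Setting $r=s$, we see that $Q_F$ restricts to $f$ on $\Gamma$, and $B_q$ restricts to $0$. The construction of $Q_F$ works for any sextic, so restriction from quadratic forms (dimension $10$) to binary sextics (dimension $7$) is surjective, and the quadrics containing $\Gamma$ form a space of dimension $3$. The map $q\mapsto B_q$ is injective, as $[s,r]^2\ne0$ for independent $s,r$, and the $q$ form a space of dimension $3$. So the $B_q$ are all the quadrics containing $\Gamma$. A quadric through $Z$ restricts on $\Gamma$ to a sextic vanishing on $S$, i.e. to a multiple of $f$. So the quadrics through $Z$ are exactly $\lambda Q_F+B_q$, a space of dimension $4$.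

## The equation of $\mathcal W$ along chords and tangents

**Step 2.** The purpose of the next lemma is to ensure $\lambda\neq0$ in what follows.

**Lemma 1.** A nonzero quadric containing $\Gamma$ is not singular at any $P\notin\Gamma$.

*Proof.* Suppose it is. Then it is a cone over a conic, and projection from $P$ maps $\Gamma$ into that conic. As $P\notin\Gamma$, the projection is a morphism on $\Gamma$. A general line of the target plane pulls back to a plane through $P$, which meets $\Gamma$ in three points with multiplicity; so the degree of the image times the degree of $\Gamma\to\text{image}$ is $3$. The image is an irreducible curve and not a line, because $\Gamma$ spans $\mathbb P^3$. So it is an irreducible cubic, which does not lie in a conic. $\square$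

The hypothesis $P\notin\Gamma$ is needed: $x_0x_2-x_1^2$ contains $\Gamma$ and is singular at $\gamma(\infty)$.

**Step 3.** Now we derive the membership criterion. For independent $s,e\in U$, the element $s^2e\in V$ is $\frac13\frac{d}{d\epsilon}\big|_0(s+\epsilon e)^3$, so the tangent at $\gamma(s)$ consists of the points $us^3+vs^2e$. A linear form vanishes on it iff the corresponding cubic has a double zero at $s$.

**Lemma 2.** (a) Let $s,t\in U$ be independent, $u,v\ne0$, $P=us^3+vt^3$. Then
$$P\in\mathcal W\iff u^2f(s)=v^2f(t). \tag{4}$$
(b) Let $s,e\in U$ be independent, $v\neq0$, $P=us^3+vs^2e$. If $P\in\mathcal W$, then $uf(s)+vF(s^5e)=0$.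

*Proof.* In both cases $P\notin\Gamma$. In (a) this is because no three points of $\Gamma$ are collinear. In (b), the linear forms vanishing on the tangent at $\gamma(s)$ are the cubics with a double zero at $s$, whose only common zero is $s$; so the tangent meets $\Gamma$ only at $\gamma(s)$, and $P\ne\gamma(s)$. By Lemma 1, a nonzero quadric $\lambda Q_F+B_q$ singular at $P$ has $\lambda\neq0$, and we normalize $\lambda=1$.

(a) The quadric $Q_F+B_q$ is singular at $P$ iff its bilinear form vanishes on $(P,r^3)$ for all $r\in U$, since the $r^3$ span $V$:
$$u\big(F(s^3r^3)+q(s,r)[s,r]^2\big)+v\big(F(t^3r^3)+q(t,r)[t,r]^2\big)=0 .$$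
Write $r=xs+yt$ and $\delta=[s,t]\ne0$, so $[s,r]=y\delta$ and $[t,r]=-x\delta$. Then
$$F(s^3r^3)=x^3f(s)+3x^2yF(s^5t)+3xy^2F(s^4t^2)+y^3F(s^3t^3),$$
$$F(t^3r^3)=x^3F(s^3t^3)+3x^2yF(s^2t^4)+3xy^2F(st^5)+y^3f(t),$$
$$q(s,r)[s,r]^2=\big(xq(s,s)+yq(s,t)\big)y^2\delta^2,\qquad q(t,r)[t,r]^2=\big(xq(s,t)+yq(t,t)\big)x^2\delta^2 .$$
With $m=F(s^3t^3)+q(s,t)\delta^2$, the coefficients of $x^3,x^2y,xy^2,y^3$ give
$$uf(s)+vm=0,$$
$$3uF(s^5t)+3vF(s^2t^4)+v\,q(t,t)\delta^2=0,$$
$$3uF(s^4t^2)+3vF(st^5)+u\,q(s,s)\delta^2=0,$$
$$um+vf(t)=0.$$
The numbers $q(s,s),q(s,t),q(t,t)$ can be prescribed freely, because $s,t$ is a basis of $U$. As $u,v,\delta\neq0$, the two middle equations are solved by a suitable choice of $q(t,t)$ and $q(s,s)$. Choosing $q(s,t)$ makes $m$ any number we like. So a solution exists iff the outer equations agree on $m$: $-uf(s)/v=-vf(t)/u$, which is (4).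

(b) If $Q_F+B_q$ is singular at $P$, then $(Q_F+B_q)(P,s^3)=0$. Here $B_q(s^3,s^3)=0$, and
$$3B_q(s^2e,s^3)=\tfrac{d}{d\epsilon}\big|_0\,q(s+\epsilon e,s)[s+\epsilon e,s]^2=0,$$
because $[s+\epsilon e,s]^2=\epsilon^2[e,s]^2$. Also $Q_F(s^3,s^3)=f(s)$ and $3Q_F(s^2e,s^3)=\frac{d}{d\epsilon}\big|_0F((s+\epsilon e)^3s^3)=3F(s^5e)$. What remains is $uf(s)+vF(s^5e)=0$. $\square$

*Check on the hexagon.* Take $s=(1,0)$, $t=(0,1)$, so $P=(u:0:0:v)$, $f(s)=-1$, $f(t)=1$. Criterion (4) reads $-u^2=v^2$. The quartic (1) at $P$ is $-uv(u^2+v^2)$, in agreement. On the tangent at $\gamma(0)$, with $e=t$, we have $F(s^5e)=0$, so (b) says $u=0$; and (1) restricted to $x_2=x_3=0$ is $-2x_0x_1^3$, whose only zero with $x_1\neq0$ has $x_0=0$.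

**Step 4.** This step settles that $\mathcal W$ is a quartic surface and that the usual variants of its definition agree. By (4) there are points not in $\mathcal W$: fix $s,t\notin S$ and choose $u,v\ne0$ with $u^2f(s)\ne v^2f(t)$. So the determinant, of degree $4$, is not identically zero, and $\mathcal W$ is purely $2$-dimensional. Removing finitely many points or lines and taking the closure changes nothing. Hence $\mathcal W$ is also the closure of the set of $P\notin Z$ from which $Z$ projects into a conic. A quadric of rank at most $2$ through $Z$ is a pair of planes (possibly equal), each containing at most three points of $Z$, so it is one of the ten plane pairs given by splittings. Off their ten singular lines, any quadric through $Z$ singular at $P$ has rank $3$. So allowing only cones of rank $3$ and taking the closure gives the same $\mathcal W$.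

## Chords and tangents on $\mathcal W$

**Step 5.** We decide which chords lie in $\mathcal W$. By (4), and since $\mathcal W$ is closed, the chord through $\gamma(s),\gamma(t)$ lies in $\mathcal W$ iff $u^2f(s)=v^2f(t)$ for all $u,v\ne0$. This means $f(s)=f(t)=0$, i.e. $s,t\in S$. So exactly the $15$ joining lines occur.

**Step 6.** We show that no tangent of $\Gamma$ lies in $\mathcal W$. Take the tangent at $\gamma(s)$ and its points $us^3+vs^2e$ with $v\neq0$. If $f(s)\ne0$, then Lemma 2(b) leaves at most one of them in $\mathcal W$. If $f(s)=0$, then $6F(s^5e)=\frac{d}{d\epsilon}\big|_0f(s+\epsilon e)\ne0$, because $s$ is a simple zero; so Lemma 2(b) would force $v=0$, and none of them is in $\mathcal W$.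

## Lines as pencils of cubics, and a function that must descend

**Step 7.** We encode the remaining lines by maps $\mathbb P^1\to\mathbb P^1$. Let $L$ be neither a chord nor a tangent. The linear forms vanishing on $L$ give a $2$-dimensional space $\Lambda$ of binary cubics; the common zeros of $\Lambda$ are the parameters of $L\cap\Gamma$. Let $d$ be the gcd of $\Lambda$. It does not have degree $3$, since $\dim\Lambda=2$. If $\deg d=2$, then $\Lambda=d\cdot U^*$, which consists of all cubics vanishing on the divisor of $d$; so $L$ would be a chord (two distinct zeros) or a tangent (a double zero). Hence $\deg d\in\{0,1\}$, and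
$$\Lambda=d\cdot\langle\alpha,\beta\rangle,\qquad \alpha,\beta\ \text{coprime of degree } n=3-\deg d\in\{3,2\}. \tag{5}$$
Let $g=[\alpha:\beta]:\mathbb P^1\to\mathbb P^1$, of degree $n$. The planes through $L$ cut out on $\Gamma$ the fibres of $g$, together with the zero of $d$ if there is one. For $0\neq\psi\in\langle\alpha,\beta\rangle$ put
$$h_\psi=\frac{f}{d^2\psi^2}, \tag{6}$$
which is a rational function on $\mathbb P^1$, since $2(\deg d+n)=6$.

*Two examples on the hexagon.* For $x_0=x_3=0$ we have $\Lambda=\langle s_0^3,s_1^3\rangle$, $d=1$, $g=x^3$; with $\psi=s_0^3$, $h_\psi=x^6-1=w^2-1$ where $w=g(x)$. For $x_1=x_3=0$ we have $\Lambda=\langle s_0^2s_1,s_1^3\rangle$, $d=s_1$, $g=x^2$; with $\psi=s_0^2$, $h_\psi=(x^6-1)/x^2=(w^3-1)/w$. Both times $h_\psi$ is a function of $g$. This is the general rule.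

**Lemma 3.** With this notation, and for any $0\ne\psi\in\langle\alpha,\beta\rangle$: $L\subset\mathcal W\iff h_\psi=\varphi\circ g$ for some rational function $\varphi$.

*Proof.* First we locate points of $L$ on chords. Let $s\ne t$ in $\mathbb P^1$ with $g(s)=g(t)$, $d(s)d(t)\neq0$, $\psi(s)\ne0$. Whether $\psi$ vanishes at a point depends only on the value of $g$ there, so $\psi(t)\neq0$. The point $us^3+vt^3$ lies on $L$ iff
$$u\,d(s)\alpha(s)+v\,d(t)\alpha(t)=0,\qquad u\,d(s)\beta(s)+v\,d(t)\beta(t)=0 .$$
The vectors $(\alpha,\beta)(s)$ and $(\alpha,\beta)(t)$ are nonzero and proportional, so both equations together say $u\,d(s)\psi(s)+v\,d(t)\psi(t)=0$. Thus there is exactly one such point $P\in L$, with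
$$u:v=-d(t)\psi(t):d(s)\psi(s),\qquad uv\ne0. \tag{7}$$
By (4), $P\in\mathcal W$ iff $d(t)^2\psi(t)^2f(s)=d(s)^2\psi(s)^2f(t)$, i.e. iff $h_\psi(s)=h_\psi(t)$.

Suppose $L\subset\mathcal W$. Then $h_\psi$ is constant on every fibre of $g$ outside finitely many. So $\varphi(w)=\frac1n\sum_{g(s)=w}h_\psi(s)$, that is $\varphi=\frac1n\mathrm{Tr}_g(h_\psi)$, is a rational function with $h_\psi=\varphi\circ g$ off a finite set, hence everywhere.

Conversely, suppose $h_\psi=\varphi\circ g$. All pairs $\{s,t\}$ as above satisfy $h_\psi(s)=h_\psi(t)$, so they give points of $L\cap\mathcal W$. There are infinitely many such pairs, because $n\ge2$ and a general fibre has $n$ distinct points. The points are pairwise distinct, because each is off $\Gamma$ and so lies on only one chord. Thus $L\cap\mathcal W$ is infinite and closed in $L$, and $L\subset\mathcal W$. $\square$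

## The poles of $\varphi$

**Step 8.** Let $L\subset\mathcal W$ be as in Step 7. We set up the comparison of poles. A form $\psi\in\langle\alpha,\beta\rangle$ is $\bar\psi(\alpha,\beta)$ for a linear form $\bar\psi$ on the target $\mathbb P^1$, with zero $w_0$ say; the zeros of $\psi$ form the fibre $g^{-1}(w_0)$. Choose $w_0$ outside the branch points of $g$, outside $g(S)$, and outside $g(\{d=0\})$. Then $\psi$ has $n$ simple zeros, none a zero of $fd$. Let $h_\psi=\varphi\circ g$. We use
$$\mathrm{ord}_s(\varphi\circ g)=e_s(g)\cdot\mathrm{ord}_{g(s)}\varphi, \tag{8}$$
where $e_s(g)$ is the ramification index. Over $w_0$ the map $g$ is unramified and $h_\psi$ has double poles, so $\varphi$ has a double pole at $w_0$. By (8) and surjectivity of $g$, if $\varphi$ has a pole at $w$, then every point of $g^{-1}(w)$ is a pole of $h_\psi$.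

**Step 9 (lines disjoint from $\Gamma$).** We show that if $\deg d=0$, then $L$ is one of the ten splitting lines. Take $d=1$. All poles of $h_\psi=f/\psi^2$ lie over $w_0$, so $w_0$ is the only pole of $\varphi$, and $\varphi=\Phi/\bar\psi^2$ with $\Phi$ a binary quadratic form. Comparing with (6), $f=\Phi(\alpha,\beta)$. Factor $\Phi$ into linear forms: $f=\ell_1\ell_2$ with $\ell_1,\ell_2\in\langle\alpha,\beta\rangle=\Lambda$. Since $f$ has simple zeros, the cubics $\ell_1,\ell_2$ have disjoint zero sets of three points each, which together make up $S$. So the planes $\ell_1=0$ and $\ell_2=0$ contain complementary triples of $Z$. Both contain $L$ and they are distinct, so $L$ is their intersection. Conversely, we saw that the ten splitting lines lie in $\mathcal W$, are distinct, and are disjoint from $\Gamma$.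

**Step 10 (lines meeting $\Gamma$ once).** We show that if $\deg d=1$, then $L$ comes from a free involution and one of its fixed points. Let $c$ be the zero of $d$. Now $n=2$, so $g$ is the quotient by its deck involution $\sigma\in PGL_2(\mathbb C)$: the fibres of $g$ are the $\sigma$-orbits, and the two fixed points of $\sigma$ are the two ramification points of $g$.

As $\psi(c)\ne0$, the order of $h_\psi$ at $c$ is $\mathrm{ord}_cf-2\in\{-1,-2\}$. So $\varphi$ has a pole at $w_1=g(c)$, and $w_1\neq w_0$. Every point of $g^{-1}(w_1)$ is a pole of $h_\psi$. The only possible poles of $h_\psi$ are $c$ and the zeros of $\psi$, and the latter lie over $w_0$. Hence $g^{-1}(w_1)=\{c\}$, that is, $\sigma(c)=c$ and $e_c(g)=2$. By (8) the order at $c$ is even, so it equals $-2$, and $\varphi$ has a simple pole at $w_1$. There are no further poles, so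
$$\varphi=\frac{\Phi}{\bar\psi^2\,\bar\delta}$$
with $\Phi$ a binary cubic form and $\bar\delta$ a linear form vanishing at $w_1$. The quadratic form $\bar\delta(\alpha,\beta)$ vanishes only at $c$, so it is a constant times $d^2$. Comparing with (6), $f$ is a constant times $\Phi(\alpha,\beta)$.

A double zero of $\Phi$ would give $f$ a multiple zero. So would a zero of $\Phi$ at a branch point of $g$, because the corresponding factor of $f$ would be a square. Hence $\Phi$ has three distinct zeros, none a branch point, and $S$ is the union of three two-element fibres of $g$, i.e. of three two-element $\sigma$-orbits. So $\sigma$ is a free involution of $S$ with fixed point $c$.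

Finally, $L$ is determined by $\sigma$ and $c$. Two quotient maps by $\sigma$ differ by a projective transformation of the target, so the pencil $\langle\alpha,\beta\rangle$ depends only on $\sigma$. We let $L_{\sigma,c}$ be the line with $\Lambda=d\cdot\langle\alpha,\beta\rangle$, where $d$ is a linear form vanishing at $c$. Then $L=L_{\sigma,c}$.

**Step 11.** We check the converse for $L_{\sigma,c}$ and count. Let $\sigma$ be a free involution of $S$, $c$ a fixed point, $d$ a linear form vanishing at $c$, and $g=[\alpha:\beta]$ the quotient by $\sigma$. Since $\alpha,\beta$ are coprime, the gcd of $\Lambda=d\langle\alpha,\beta\rangle$ is $d$; so $L_{\sigma,c}$ is neither a chord nor a tangent, and it meets $\Gamma$ only at $\gamma(c)$. As $S$ is a union of three two-element fibres, $f=\Phi(\alpha,\beta)$ for a cubic $\Phi$. As $g$ is ramified at $c$, the member of $\langle\alpha,\beta\rangle$ vanishing at $c$ vanishes there doubly, so $d^2\in\langle\alpha,\beta\rangle$. Hence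
$$h_\psi=\frac{\Phi(\alpha,\beta)}{d^2\,\psi^2}$$
is a quotient of two cubic forms in $(\alpha,\beta)$, i.e. a function of $g$, and $L_{\sigma,c}\subset\mathcal W$ by Lemma 3. The pencil $d\langle\alpha,\beta\rangle$ determines $c$ (the zero of its gcd) and $\sigma$ (the deck involution of the map), so these $2N(S)$ lines are distinct.

For $\sigma(x)=-x$ we have $\langle\alpha,\beta\rangle=\langle s_0^2,s_1^2\rangle$. Then $c=0$, $d=s_1$ gives $\Lambda=\langle s_0^2s_1,s_1^3\rangle$, the line $x_1=x_3=0$; and $c=\infty$, $d=s_0$ gives $\Lambda=\langle s_0^3,s_0s_1^2\rangle$, the line $x_0=x_2=0$. These are the lines found by hand with (2).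

The three families meet $\Gamma$ in $2$, $0$ and $1$ points, so they are disjoint. By Steps 5, 6, 9 and 10 there are no other lines. The total is $15+10+2N(S)$, which proves Theorem 1. $\blacksquare$

## The symmetry group of six points on $\mathbb P^1$

It remains to bound $N(S)$. An element of $PGL_2(\mathbb C)$ is determined by its values on three points, so a free involution is determined by the way it pairs up the six points of $S$. There are $15$ pairings, so $N(S)\le15$; this gives only the bound $25+30=55$. Counting pairings ignores that products of free involutions are again symmetries of $S$. So we look at the whole group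
$$G=\{g\in PGL_2(\mathbb C):g(S)=S\}.$$
It embeds in $\mathrm{Sym}(S)$, hence is finite.

**Step 12.** We restrict the orders of elements. An element of finite order $n\ge2$ is conjugate to $x\mapsto\zeta x$ with $\zeta$ a primitive $n$-th root of unity. It has exactly two fixed points, and all other orbits of the cyclic group it generates have $n$ points. If $e\in\{0,1,2\}$ of the fixed points lie in $S$, then $6=e+nk$ for some $k\geq0$. Hence
$$n=2:\ e\in\{0,2\};\quad n=3:\ e=0;\quad n=4:\ e=2;\quad n=5:\ e=1;\quad n=6:\ e=0, \tag{9}$$
and $n\ge7$ is impossible. A free involution is an element with $n=2$, $e=0$. By Klein's classification of the finite subgroups of $PGL_2(\mathbb C)$, $G$ is one of $C_n$ ($1\le n\le6$), $D_n$ ($2\le n\le6$, of order $2n$, with $D_2=V_4$ the Klein four-group), $A_4$, $S_4$, $A_5$.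

**Step 13.** We exclude $A_4$ and $A_5$, by looking at $V_4\subset G$. Up to conjugacy $V_4=\{x,-x,1/x,-1/x\}$. Indeed, put one involution in the form $-x$. Another one commutes with it, so it preserves $\{0,\infty\}$. If it fixed both points it would be $x\mapsto ax$ with $a^2=1$, hence the same involution; so it is $x\mapsto a/x$, and scaling $x$ gives $a=1$. The fixed pairs of the three involutions are $\{0,\infty\}$, $\{\pm1\}$, $\{\pm i\}$. They are disjoint, so they are the orbits of size $2$, and all other orbits have size $4$. So if $V_4\subset G$, then $S$ is of type $4+2$ (one orbit of size $4$, one fixed pair) or $2+2+2$, in which case $S=\{0,\infty,\pm1,\pm i\}$. We call sets projectively equivalent to this last one *octahedral*.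

Suppose $A_4\subset G$, and let $V_4\lhd A_4$. An element of order $3$ permutes the three involutions of $V_4$ cyclically by conjugation, hence also their fixed pairs. A set of type $4+2$ contains exactly one of these pairs, so it is not invariant. Thus $S$ is octahedral; but then $x\mapsto ix$ is in $G$ and has order $4$. Now $A_4$ and $A_5$ both contain $A_4$ and have no element of order $4$. So $G\ne A_4,A_5$, and
$$G\in\{C_n\ (1\le n\le 6),\ D_n\ (2\le n\le6),\ S_4\}. \tag{10}$$

**Step 14 (case O: an element of order $4$).** We show $G=S_4$ and $N=6$. By (9), $S$ is $\{0,\infty\}$ together with one orbit of $x\mapsto ix$; after scaling, $S=\{0,\infty,\pm1,\pm i\}$ is octahedral. The group contains $x\mapsto ix$ and $x\mapsto\frac{1+x}{1-x}$; the latter sends $0\mapsto1\mapsto\infty\mapsto-1\mapsto0$ and fixes $\pm i$. So $G$ is transitive on the six points of $S$, and $3$ divides $|G|$. In (10) the groups with an element of order $4$ are $C_4,D_4,S_4$, of orders $4,8,24$. So $G=S_4$, which has $9$ involutions.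

The stabilizer of a point of $S$ has order $24/6=4$. It is cyclic: move the point to $\infty$, so the stabilizer consists of maps $x\mapsto ax+b$; the homomorphism to $a\in\mathbb C^*$ is injective on a finite group, since nonzero translations have infinite order; and finite subgroups of $\mathbb C^*$ are cyclic. So each point of $S$ is fixed by exactly one involution of $G$. By (9), an involution with a fixed point in $S$ fixes exactly two points of $S$. So there are $6/2=3$ of these, and $N=9-3=6$.

**Step 15 (case H: an element of order $6$).** We show $N=4$. By (9), $S$ is a single orbit of $x\mapsto\zeta x$ with $\zeta$ of order $6$; after scaling, $S=\mu_6$. So $G$ contains $D_6=\{x\mapsto ax,\ x\mapsto a/x:\ a\in\mu_6\}$. In (10) only $D_6$ contains a $D_6$, since $S_4$ has no element of order $6$; so $G=D_6$. Its involutions are $x\mapsto-x$, which is free, and the six maps $x\mapsto a/x$, with fixed points $\pm\sqrt a$. These fixed points lie in $\mu_6$ iff $a$ is a square in $\mu_6$, i.e. $a\in\mu_3$. So $N=1+3=4$.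

**Step 16 (case P: an element $\rho$ of order $5$).** We show $N=0$. By (10), $G=C_5$ or $D_5$. Suppose $G=D_5$, with $\tau$ an involution and $\tau\rho\tau^{-1}=\rho^{-1}$. Then $\tau$ preserves the fixed pair of $\rho$. If it fixed both points, it would commute with $\rho$, both being diagonal in the same coordinate. So it swaps them. But by (9) exactly one of them lies in $S$, a contradiction. So $G=C_5$, which has no involutions.

**Step 17 (all element orders at most $3$).** By (10), $G\in\{1,C_2,C_3,V_4,D_3\}$, and we take these in turn.

* $G=1$: $N=0$.
* $G=C_3$ is impossible. Take the generator $x\mapsto\omega x$. By (9), $S=\{x^3=a\}\cup\{x^3=b\}$ with $a,b\ne0$. Choose $\kappa$ with $\kappa^3=ab$. Then $x\mapsto\kappa/x$ exchanges the two orbits, so $G$ contains an involution.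
* $G=C_2$: if $e=2$ for the involution $x\mapsto-x$, then $S=\{0,\infty,\pm a,\pm b\}$ is preserved by $x\mapsto ab/x$, a second involution; contradiction. So $e=0$ and $N=1$.
* $G=V_4$: the type is $4+2$, because $2+2+2$ is octahedral and has an element of order $4$. The involution whose fixed pair is the $2$-orbit in $S$ has $e=2$. The other two have $e=0$. So $N=2$.
* $G=D_3$: put the element of order $3$ in the form $x\mapsto\omega x$. An involution inverting it preserves $\{0,\infty\}$ and does not commute with it, so it swaps $0$ and $\infty$; after scaling, $G=\{\omega^kx,\ \omega^k/x\}$. The fixed points of $x\mapsto\omega^k/x$ are $\pm\omega^{2k}$, as $(\omega^{2k})^2=\omega^k$. If one of them is in $S$, then both are, by (9), and applying $x\mapsto\omega x$ we get $\mu_6\subset S$, so $S=\mu_6$, which has a symmetry of order $6$; contradiction. So all three involutions are free, and $N=3$.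

Hence $N(S)\in\{0,1,2,3,4,6\}$. The value $6$ occurs only in case O, where $S$ is octahedral; and an octahedral set has the symmetry $x\mapsto ix$ of order $4$, so it falls under case O. This proves Theorem 2 except that all values occur.

## All six values of $N(S)$ occur

**Step 18.** We exhibit every value. The octahedral set has $N=6$, the hexagon $\mu_6$ has $N=4$, and $\{0\}\cup\mu_5$ has the symmetry $x\mapsto\zeta x$, $\zeta$ of order $5$, hence $N=0$ by case P.

For $N=1,2,3$ we count dimensions in the $6$-dimensional space of six-element subsets of $\mathbb P^1$. Consider the following constructible sets.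

* $\mathcal A$: the sets $S$ with a free involution. An involution is given by its pair of fixed points ($2$ parameters), and then one chooses three free orbits ($3$ parameters). Each $S$ arises finitely often, since $G$ is finite. So $\dim\mathcal A=5$.
* $\mathcal B$: the sets of type $4+2$ for some $V_4$. Apply an element of $PGL_2$ ($3$ parameters) to a $4$-orbit of the standard $V_4$ ($1$ parameter) together with one of its three fixed pairs. Each $S$ arises finitely often: $G$ contains finitely many groups $V_4$, and the normalizer of the standard $V_4$ permutes the six points $0,\infty,\pm1,\pm i$, hence is finite. So $\dim\mathcal B=4$.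
* $\mathcal C$: the sets that are a free orbit of some $D_3$. Apply an element of $PGL_2$ ($3$ parameters) to a free orbit of the standard $D_3$ ($1$ parameter). Again each $S$ arises finitely often: the normalizer of the standard $D_3$ permutes the six fixed points $\mu_6$ of its involutions, hence is finite. So $\dim\mathcal C=4$.
* $\mathcal E$: the sets equivalent to the octahedral set or to $\mu_6$. Its two parts are images of $PGL_2$ with finite fibres, so $\dim\mathcal E=3$.

By the case list, $N\ge2$ happens only for $G=V_4$ of type $4+2$, for $G=D_3$, and in cases O and H. In the case $G=D_3$, both the involutions and the elements of order $3$ have no fixed points in $S$, so $S$ is a free orbit. Thus $N\geq2$ forces $S\in\mathcal B\cup\mathcal C\cup\mathcal E$, which has dimension $4$. A general member of $\mathcal A$ is outside it and has $N\ge1$; so it has $N=1$.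

A general member of $\mathcal B$ is not in $\mathcal E$, hence not in case O or H; and it is not in case P, since $C_5$ contains no $V_4$. So all element orders are at most $3$, and $G\supset V_4$ forces $G=V_4$ and $N=2$. Likewise a general member of $\mathcal C$ is not in case O or H, nor in case P, since $C_5$ contains no $D_3$. So $G\supset D_3$ forces $G=D_3$ and $N=3$. This completes the proof of Theorem 2. $\blacksquare$

## The count of lines and the octahedral configuration

**Step 19.** We deduce the Corollary. By Theorems 1 and 2, the number of lines is $25+2N(S)\le25+12=37$. Every six-element set $S\subset\mathbb P^1$ gives a set $Z=\gamma(S)$ in LGP, so the possible numbers are $25+2N$ with $N\in\{0,1,2,3,4,6\}$, that is, $25,27,29,31,33,37$.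

For uniqueness we need that $Z$ and $Z'$ are projectively equivalent iff $S$ and $S'$ are. A projectivity taking $Z$ to $Z'$ takes the unique twisted cubic through $Z$ to the unique one through $Z'$, so it induces an isomorphism of $\mathbb P^1$ taking $S$ to $S'$. Conversely, an element of $PGL_2$ taking $S$ to $S'$ acts on $\mathbb P(\mathrm{Sym}^3U)$, preserves $\Gamma$, and takes $\gamma(S)$ to $\gamma(S')$; and any twisted cubic can be moved to $\Gamma$. By Theorem 2, the value $37$ occurs iff $S$ is equivalent to $\{0,\infty\}\cup\{\zeta:\zeta^4=1\}$. So it is attained by exactly one $Z$ up to projectivity: the points $\gamma(0)=(1:0:0:0)$, $\gamma(\infty)=(0:0:0:1)$ and $(1:\zeta:\zeta^2:\zeta^3)$ with $\zeta^4=1$. In particular, the statement that $\mathcal W(Z)$ contains at most $37$ lines for every $Z$ in LGP is true, and the bound is attained. $\blacksquare$
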